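\title{Sign-changing singular Yamabe scales with nowhere umbilic zero locus}

\begin{abstract}
A singular Yamabe scale on a closed conformal manifold of dimension $d$ is a smooth density $\boldsymbol\sigma$ of weight one whose $S$-curvature equals $1$; off the zero locus of $\boldsymbol\sigma$ it determines a metric of constant scalar curvature $-d(d-1)$ in the conformal class. We show that the zero locus of a sign-changing singular Yamabe scale need not be totally umbilic. For every $d\ge3$ we give an explicit real-analytic example on the torus $T^d$ whose zero locus is umbilic at no point. We then show that every closed connected manifold of dimension $d\ge3$ carries a conformal class with a sign-changing singular Yamabe scale whose zero locus is connected and nowhere umbilic. The construction keeps the torus example unchanged near the zero locus and fills in both sides with metrics of constant negative scalar curvature.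
\end{abstract}

\section{Introduction}

\subsection*{The equation $S=1$}
Let $M$ be a smooth closed connected manifold of dimension $d\ge3$ and $\boldsymbol c$ a smooth conformal class of Riemannian metrics on $M$. We write $R(g)$ for scalar curvature, $J=R(g)/(2(d-1))$ for the trace of the Schouten tensor, and $\Delta=\operatorname{tr}_g\nabla^2$. A \emph{density of weight one}, $\boldsymbol\sigma\in\Gamma(\mathcal E[1])$, is represented in each metric $g\in\boldsymbol c$ by a function $\sigma$, and in the metric $e^{2\omega}g$ by $e^{\omega}\sigma$. So the sign of $\sigma$, the zero locus $\Sigma=\mathcal Z(\boldsymbol\sigma)$ and the metric $\sigma^{-2}g$ on $M\setminus\Sigma$ depend only on $\boldsymbol\sigma$. The \emph{$S$-curvature} of $\boldsymbol\sigma$ is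
\begin{equation}\label{eq:S}
S=|\nabla\sigma|_g^2-\tfrac2d\,\sigma\,(\Delta\sigma+J\sigma).
\end{equation}
In tractor language $S=I^2$ is the squared length of the scale tractor $I=\big(\sigma,\nabla\sigma,-\frac1d(\Delta\sigma+J\sigma)\big)$; only \eqref{eq:S} is used below. To see what $S$ measures, recall the conformal law, for $w>0$,
\begin{equation}\label{eq:conf}
R\big(w^{4/(d-2)}g\big)=w^{-q}\big(-c_d\Delta_gw+R(g)w\big),\qquad c_d=\frac{4(d-1)}{d-2},\quad q=\frac{d+2}{d-2}.
\end{equation}
Taking $w=|\sigma|^{-(d-2)/2}$ gives $R(\sigma^{-2}g)=2(d-1)\sigma\Delta\sigma-d(d-1)|\nabla\sigma|^2+R(g)\sigma^2$, that is,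
\begin{equation}\label{eq:SR}
S=-\frac{R(\sigma^{-2}g)}{d(d-1)}\qquad\text{where }\sigma\ne0 .
\end{equation}
Thus $S$ extends the scalar curvature of $\sigma^{-2}g$ smoothly across $\Sigma$, where the metric itself blows up. It does not depend on $g\in\boldsymbol c$: off $\Sigma$ by \eqref{eq:SR}, on the boundary of $\Sigma$ by continuity, and in the interior of $\Sigma$ because it vanishes there.

A \emph{singular Yamabe scale} is a smooth $\boldsymbol\sigma$ with $S=1$. Suppose it changes sign. Since $M$ is connected, $\Sigma$ is nonempty; along $\Sigma$, \eqref{eq:S} gives $|\nabla\sigma|=1$. Hence $\Sigma$ is an embedded hypersurface, and each of its components has $\{\sigma>0\}$ on one side and $\{\sigma<0\}$ on the other. Let $\mathrm{II}=\frac12(\mathcal L_ng)|_{T\Sigma}$ be the second fundamental form for a unit normal $n$. In the metric $e^{2\omega}g$ it becomes $e^{\omega}(\mathrm{II}+n(\omega)g|_{T\Sigma})$, so its trace-free part $\mathring{\mathrm{II}}$ only rescales. A point of $\Sigma$ is \emph{umbilic}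 if $\mathring{\mathrm{II}}$ vanishes there, and $\Sigma$ is \emph{totally umbilic} if all its points are; these notions depend only on $\boldsymbol c$. Gover and Waldron \cite{GW} pose the following question.

\medskip
\noindent\textbf{Question.} \emph{Is there a closed conformal manifold $(M,\boldsymbol c)$ with a sign-changing singular Yamabe scale whose zero locus is not totally umbilic?}

\subsection*{First examples}
On the unit sphere let $\sigma$ be a height function. Then $|\nabla\sigma|^2=1-\sigma^2$, $\Delta\sigma=-d\sigma$ and $J=d/2$, so $S=1$; the zero locus is an equator. Next let $g=dr^2+g_r$ on $(\mathbb R/2\pi\mathbb Z)\times Z$, with all slices $\{r\}\times Z$ minimal, and let $\sigma=\sin r$. Minimality gives $\Delta\sigma=\sigma''=-\sin r$, so $S=\cos^2r+\frac2d(1-J)\sin^2r$, and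
\begin{equation}\label{eq:min}
S=1\iff J=-\tfrac{d-2}2\iff R(g)=-(d-1)(d-2).
\end{equation}
A product $dr^2+g_Z$ with $R(g_Z)=-(d-1)(d-2)$ is a solution, with totally geodesic zero locus.

Two mechanisms force umbilicity. First, the trace-free Ricci tensor of $\sigma^{-2}g$ is the trace-free part of $\operatorname{Ric}(g)+(d-2)\sigma^{-1}\nabla^2\sigma$. If $\sigma^{-2}g$ is Einstein, as on the sphere, then $\nabla^2\sigma$ is pure trace along $\Sigma$, and $\mathrm{II}=\nabla^2\sigma|_{T\Sigma}$. Second, if a conformal map fixes $\Sigma$ pointwise and exchanges its two sides, as $r\mapsto-r$ does on the product, then it preserves $\mathring{\mathrm{II}}$ and reverses $n$, so $\mathring{\mathrm{II}}=-\mathring{\mathrm{II}}$. Doubling by such a reflection is the obvious way to make a density change sign, and there is no obvious analytic substitute, because the second-order term of \eqref{eq:S} degenerates on $\Sigma$. One might therefore guess that $\Sigma$ is always umbilic.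

\subsection*{Results}
The guess is wrong in every dimension $d\ge3$. (For $d=2$ there is nothing to ask, since a curve in a surface is always umbilic.) For a metric $dr^2+g_r$ with minimal slices, $R(g)=R(g_r)-|\mathrm{II}|^2$ by \eqref{eq:fol} below. The product satisfies \eqref{eq:min} by intrinsic curvature of the slices. The other extreme has flat slices with $|\mathrm{II}|^2=(d-1)(d-2)$, and then no slice has an umbilic point.

\begin{theorem}\label{thm:torus}
Let $d\ge3$ and $M=T^d=(\mathbb R/2\pi\mathbb Z)^d$ with coordinates $(r,x^1,\dots,x^{d-1})$. Put $s=\sqrt{2(d-1)(d-2)}$, $\kappa=\sqrt{1+s^2}$,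
\[
\gamma(r)=\big(\kappa I_2+sE(r)\big)\oplus I_{d-3},\qquad E(r)=\begin{pmatrix}\cos r&\sin r\\ \sin r&-\cos r\end{pmatrix},
\]
and $g=dr^2+\gamma_{ij}(r)\,dx^idx^j$, $\sigma=\sin r$. Then $g$ is a real-analytic Riemannian metric, and the density $\boldsymbol\sigma\in\Gamma(\mathcal E[1])$ represented by $\sigma$ in the metric $g$ changes sign and has $S=1$ on $M$. Its zero locus $\Sigma=\{r=0\}\cup\{r=\pi\}$ is umbilic at no point.
\end{theorem}

The germ of this example along $\{r=0\}$ can be transplanted into any manifold.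

\begin{theorem}\label{thm:general}
Let $M$ be a closed connected smooth manifold of dimension $d\ge3$, and let $\Sigma\subset M$ be a nonempty closed embedded hypersurface all of whose components are diffeomorphic to $T^{d-1}$. Suppose $M\setminus\Sigma=M_+\sqcup M_-$ with $M_\pm$ open, each component of $\Sigma$ having $M_+$ on one side and $M_-$ on the other. Then there are a conformal class $\boldsymbol c$ on $M$ and a smooth $\boldsymbol\sigma\in\Gamma(\mathcal E[1])$ with $S=1$, $\boldsymbol\sigma>0$ on $M_+$, $\boldsymbol\sigma<0$ on $M_-$, $\mathcal Z(\boldsymbol\sigma)=\Sigma$, and $\Sigma$ umbilic at no point.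
\end{theorem}

The hypothesis on $M_\pm$ is necessary, as we saw before stating the question.

\begin{corollary}\label{cor:every}
Every closed connected manifold of dimension $d\ge3$ admits a conformal class with a sign-changing singular Yamabe scale whose zero locus is connected and nowhere umbilic.
\end{corollary}

Theorem~\ref{thm:torus} is proved in Section~\ref{sec:torus}. Section~\ref{sec:plan} reduces the other two results to a one-sided filling statement, which occupies the rest of the paper. Throughout,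
\[
R_0=-d(d-1),\qquad Q=(d-1)(d-2),\qquad T=T^{d-1}.
\]

\section{The twisted torus}\label{sec:torus}

\begin{lemma}\label{lem:flat}
Let $g=dt^2+\gamma_{ij}(t)\,dx^idx^j$, and put $A=\frac12\gamma^{-1}\dot\gamma$ and $H=\operatorname{tr}A=\frac12(\log\det\gamma)^{\cdot}$. The slices $\{t=\mathrm{const}\}$ have $\mathrm{II}=\frac12\dot\gamma=\gamma A$ for the normal $\partial_t$, with $|\mathrm{II}|^2=\operatorname{tr}A^2$. Moreover
\begin{gather}
\operatorname{Ric}_{tt}=-\dot H-\operatorname{tr}A^2,\qquad \operatorname{Ric}_{ti}=0,\qquad \operatorname{Ric}^i{}_j=-(\dot A+HA)^i{}_j,\label{eq:ric}\\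
R(g)=-2\dot H-H^2-\operatorname{tr}A^2,\label{eq:scal}\\
\nabla^2_{ti}f=\partial_i\partial_tf-A^j{}_i\,\partial_jf,\qquad \nabla^2_{ij}f=\partial_i\partial_jf+(\gamma A)_{ij}\,\partial_tf .\label{eq:hess}
\end{gather}
\end{lemma}

\begin{proof}
The nonzero Christoffel symbols are $\Gamma^t_{ij}=-\mathrm{II}_{ij}$ and $\Gamma^i_{tj}=\Gamma^i_{jt}=A^i{}_j$, which gives \eqref{eq:hess}. They depend only on $t$, and $\Gamma^a_{at}=H$, $\Gamma^a_{ai}=0$. Insert them into $\operatorname{Ric}_{bc}=\partial_a\Gamma^a_{bc}-\partial_c\Gamma^a_{ab}+\Gamma^a_{ae}\Gamma^e_{bc}-\Gamma^a_{ce}\Gamma^e_{ab}$. For $(b,c)=(t,t)$ the second and fourth terms give $-\dot H-\operatorname{tr}A^2$. For $(t,i)$ every term vanishes. For $(i,j)$ we get $-\dot{\mathrm{II}}_{ij}-H\,\mathrm{II}_{ij}+2(\mathrm{II}\,A)_{ij}$, and $\dot A=\gamma^{-1}\dot{\mathrm{II}}-2A^2$ turns this into the last formula of \eqref{eq:ric}. Taking the trace gives \eqref{eq:scal}.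
\end{proof}

By \eqref{eq:min} and \eqref{eq:scal} we need a $2\pi$-periodic curve $\gamma(r)$ of positive definite matrices with $\det\gamma=1$, so that $H=0$, and with $\operatorname{tr}A^2=Q$. A diagonal curve $\operatorname{diag}(e^{2b},e^{-2b})$ has $\operatorname{tr}A^2=2(b')^2$, which cannot be a positive constant for periodic $b$. Instead we fix the eigenvalues and rotate the eigenvectors. The matrix $E(r)$ is the reflection in the line at angle $r/2$, so $\kappa I+sE(r)=\mathsf R_{r/2}\operatorname{diag}(\kappa+s,\kappa-s)\mathsf R_{r/2}^{-1}$, where $\mathsf R_\vartheta$ is the rotation by $\vartheta$. The unit ellipse keeps its shape and makes a half turn as $r$ goes once around the circle, and $s$ sets the size of $\operatorname{tr}A^2$.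

\begin{example}
Let $d=3$, so $s=2$, $\kappa=\sqrt5$, and
\[
\gamma(r)=\begin{pmatrix}\sqrt5+2\cos r&2\sin r\\2\sin r&\sqrt5-2\cos r\end{pmatrix},\qquad A(0)=\begin{pmatrix}0&\sqrt5-2\\ \sqrt5+2&0\end{pmatrix}.
\]
Here $\det\gamma=5-4=1$ and $A(0)^2=I$. Since $\gamma(r+\varepsilon)=\mathsf R_{r/2}\gamma(\varepsilon)\mathsf R_{r/2}^{-1}$, the matrix $A(r)$ is conjugate to $A(0)$. Every slice has principal curvatures $\pm1$, so $R(g)=-2$, $J=-\frac12$, and $S=\cos^2r+\frac23\cdot\frac32\sin^2r=1$.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:torus}]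
The block $\gamma_2=\kappa I+sE$ has eigenvalues $\kappa\pm s>0$ and determinant $\kappa^2-s^2=1$. So $g$ is Riemannian and $H=0$. Put
\[
F=E'=\begin{pmatrix}-\sin r&\cos r\\ \cos r&\sin r\end{pmatrix},\qquad \Theta=\begin{pmatrix}0&1\\-1&0\end{pmatrix}.
\]
Then $E^2=F^2=I$, $EF=-FE=\Theta$, $\Theta^2=-I$, and $F\Theta+\Theta F=FEF+EF^2=-E+E=0$. Since $\gamma_2^{-1}=\kappa I-sE$,
\begin{equation}\label{eq:B}
\tfrac12\gamma_2^{-1}\gamma_2'=\tfrac s2\,(\kappa F-s\Theta),\qquad \big(\tfrac12\gamma_2^{-1}\gamma_2'\big)^2=\tfrac{s^2}4(\kappa^2-s^2)I=\tfrac{s^2}4I .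
\end{equation}
All other entries of $A$ vanish, so $\operatorname{tr}A^2=s^2/2=Q$. By \eqref{eq:scal}, $R(g)=-Q$, and \eqref{eq:min} gives $S=1$. The function $\sin r$ changes sign and vanishes exactly at $r=0,\pi$. There $\mathrm{II}$ is trace-free because $H=0$, and $|\mathrm{II}|^2=Q>0$ because $d\ge3$.
\end{proof}

The example still has a symmetry exchanging the two sides of $\{r=0\}$. With $\Pi=\operatorname{diag}(1,-1,1,\dots,1)$ we have
\begin{equation}\label{eq:refl}
\gamma(-r)=\Pi\gamma(r)\Pi ,
\end{equation}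
so $(r,x)\mapsto(-r,\Pi x)$ is an isometry. It does not fix $\{r=0\}$ pointwise, and the reflection argument of the introduction only shows that $\Pi$ reverses the sign of $\mathrm{II}=\frac12\gamma'(0)$.

\section{Reduction to a filling problem}\label{sec:plan}

On $(0,\pi)\times T$ the torus example gives the \emph{model metric}
\begin{equation}\label{eq:model}
g_*=\frac{dr^2+\gamma(r)}{\sin^2r}=dt^2+\cosh^2t\;\gamma(r(t)),\qquad t=\log\tan\tfrac r2,\qquad \dot r=\sin r=\operatorname{sech}t ,
\end{equation}
and $R(g_*)=R_0$ by Theorem~\ref{thm:torus} and \eqref{eq:SR}. The slices shrink for $t<0$, pass a neck at $t=0$, that is $r=\pi/2$, and expand for $t>0$.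

Let $M$, $\Sigma$, $M_\pm$ be as in Theorem~\ref{thm:general}. Since $\Sigma$ is compact and two-sided, it has finitely many components and a tubular neighborhood $(-4,4)\times\Sigma$ with coordinate $r$ positive in $M_+$. Identify each component of $\Sigma$ with $T$; then $g_*$ is defined on $\{0<r<\pi\}$. Conditions on $r$ always describe subsets of the tubular neighborhood. For $0<a<4$, the set $M_+^a=M_+\setminus\{0<r<a\}$ is a compact manifold with boundary $\{r=a\}$.

Because the equation $S=1$ degenerates on $\Sigma$, we avoid all analysis there: we look for metrics on $M_\pm$ that agree with the model \emph{exactly} near $\Sigma$.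

\begin{proposition}\label{prop:fill}
There is a smooth metric $G_+$ on $M_+$ with $R(G_+)=R_0$ everywhere and $G_+=g_*$ on $\{0<r\le1\}$.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:general} from Proposition~\ref{prop:fill}]
Apply the proposition also to $M_-$, with collar coordinate $\tilde r=-r$ and torus coordinates $\tilde x=\Pi x$. This gives $G_-$ on $M_-$ with $R(G_-)=R_0$, and by \eqref{eq:refl}, for $-1\le r<0$,
\[
\sin^2r\;G_-=d\tilde r^2+\gamma_{ij}(\tilde r)\,d\tilde x^id\tilde x^j=dr^2+\big(\Pi\gamma(-r)\Pi\big)_{ij}dx^idx^j=dr^2+\gamma_{ij}(r)\,dx^idx^j .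
\]
Interpolating between $\sin r$ and $\pm1$ with a cutoff, choose $\sigma\in C^\infty(M)$ with $\sigma=\sin r$ for $|r|\le1$ and $\pm\sigma>0$ on $M_\pm$. Put $g=\sigma^2G_\pm$ on $M_\pm$. For $0<|r|\le1$ we have $g=dr^2+\gamma(r)$, so $g$ extends to a smooth metric on $M$. Let $\boldsymbol c=[g]$ and let $\boldsymbol\sigma$ be represented by $\sigma$ in the metric $g$. Then $S=1$ off $\Sigma$ by \eqref{eq:SR}, and on $\Sigma$ by continuity. Near $\Sigma$ the metric $g$ is that of Theorem~\ref{thm:torus} near $\{r=0\}$, so $\Sigma$ has no umbilic point.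
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:every}]
The torus $T^m$ embeds in $\mathbb R^{m+1}$: this holds for $m=1$, and inductively $T^m=S^1\times T^{m-1}\subset S^1\times\mathbb R^m\cong(\mathbb R^2\setminus\{0\})\times\mathbb R^{m-1}$. Place $\Sigma\cong T^{d-1}$ in a coordinate ball of $M$. By the Jordan--Brouwer theorem, a compact connected hypersurface of $\mathbb R^d$ has two complementary components, one bounded, and is the boundary of each. Let $M_+$ be the bounded one and $M_-=M\setminus(M_+\cup\Sigma)$, and apply Theorem~\ref{thm:general}.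
\end{proof}

A conformal change can make the scalar curvature of a filling constant, but it alters the metric everywhere and destroys the agreement with $g_*$. The difficulty is to undo this damage, which is possible when it is small. So we first make the scalar curvature almost constant without touching the collar. The steps, shown in Figure~\ref{fig:collar}, are these.
\begin{enumerate}
\item Extend $g_*$ over $M_+$ to a metric $g_1$ with $R(g_1)\ge R_0$ (Section~\ref{sec:extend}).
\item Lower the scalar curvature where it exceeds $R_0$, to get $g_\epsilon$ with $|R(g_\epsilon)-R_0|\le\epsilon$ (Section~\ref{sec:lower}). The tool can only lower curvature; this is why step 1 needs the inequality.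
\item Solve $R(u_\epsilon^{4/(d-2)}g_\epsilon)=R_0$ with $u_\epsilon$ close to $1$, interpolate between $g_*$ and $u_\epsilon^{4/(d-2)}g_*$ in a slab, and correct the small error by a tensor $h$ supported in the slab (Section~\ref{sec:final}). The correction (Section~\ref{sec:deform}) requires a rigidity property of $g_*$ (Section~\ref{sec:static}).
\end{enumerate}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=3.1cm,y=0.85cm]
\draw[->] (0,0)--(3.6,0) node[right]{$r$};
\foreach \a/\b in {0/$0$,0.5/$\frac12$,1/$1$,1.5/$\frac32$,2/$2$,3/$3$} \draw (\a,0.08)--(\a,-0.08) node[below]{\b};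
\node[left] at (-0.05,2.6) {$g_1$};
\draw[|-|] (0,2.6)--node[above]{$g_*$}(2,2.6);
\draw[-|] (2,2.6)--node[above]{bend}(3,2.6);
\draw[->] (3,2.6)--node[above]{$\lambda_\infty^2g'$}(3.6,2.6);
\node[left] at (-0.05,1.6) {$u_\epsilon$};
\draw[|->] (0.5,1.6)--node[above]{close to $1$}(3.6,1.6);
\node[left] at (-0.05,0.6) {$G_+$};
\draw[|-|] (0,0.6)--node[above]{$g_*$}(1,0.6);
\draw[-|] (1,0.6)--node[above]{$\hat g+h$}(1.5,0.6);
\draw[->] (1.5,0.6)--node[above]{$u_\epsilon^{4/(d-2)}g_\epsilon$}(3.6,0.6);
\end{tikzpicture}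
\caption{The collar of $\Sigma=\{r=0\}$ in $M_+$. The extension $g_1$, and also $g_\epsilon$, equal the model $g_*$ for $r\le2$; the conformal factor $u_\epsilon$ is defined for $r\ge\frac12$; the final metric $G_+$ is glued in the slab $1<r<\frac32$.}\label{fig:collar}
\end{figure}

\section{An extension with $R\ge-d(d-1)$}\label{sec:extend}

A large multiple $\lambda^2g'$ of any metric on a compact manifold has scalar curvature $\lambda^{-2}R(g')\ge R_0$. So it suffices to bend $g_*$ to a product of an interval with an arbitrarily large flat torus of fixed shape. Past the neck this costs nothing: switching off the twist and then the expansion both raise the scalar curvature.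

\begin{lemma}\label{lem:extend}
There is a metric $g_1$ on $M_+$ with $g_1=g_*$ on $\{0<r\le2\}$ and $R(g_1)\ge R_0$.
\end{lemma}

\begin{proof}
Let $t_2=\log\tan1$, the value of $t$ at $r=2$; since $2>\pi/2$, $t_2>0$. Let $t_3\ge t_2+1$ be a parameter. For $i=2,3$ let $\chi_i(t)$ be smooth and nonincreasing, with $\chi_i=1$ for $t\le t_i$ and $\chi_i=0$ for $t\ge t_i+1$. Define $r_*(t)$ and $\lambda(t)>0$ by
\[
\dot r_*=\chi_2\operatorname{sech}t,\qquad \dot\lambda/\lambda=\eta:=\chi_3\tanh t,\qquad r_*=r(t)\ \text{and}\ \lambda=\cosh t\ \text{ for }t\le t_2 ,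
\]
and let $\bar g=dt^2+\lambda^2\gamma(r_*(t))$ on $\mathbb R\times T$. Then $\bar g=g_*$ for $t\le t_2$. The shape operator is $\eta I+\dot r_*\cdot\frac12(\gamma^{-1}\gamma')(r_*)$, and by \eqref{eq:B} the second term is trace-free with square of trace $Q\dot r_*^2$. So $H=(d-1)\eta$, $\operatorname{tr}A^2=(d-1)\eta^2+Q\dot r_*^2$, and \eqref{eq:scal} gives
\[
R(\bar g)-R_0=d(d-1)(1-\eta^2)-2(d-1)\dot\eta-Q\dot r_*^2 .
\]
For $t\ge t_2$ we have $\tanh t>0$, hence $0\le\eta\le\tanh t$ and $\dot\eta=\dot\chi_3\tanh t+\chi_3\operatorname{sech}^2t\le\operatorname{sech}^2t$. (Before the neck the term $\dot\chi_3\tanh t$ would have the wrong sign.) Also $\dot r_*^2\le\operatorname{sech}^2t$. Therefore $R(\bar g)-R_0\ge(d-1)\big(d-2-(d-2)\big)\operatorname{sech}^2t=0$.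

For $t\ge t_3+1$, $\bar g=dt^2+\lambda_\infty^2\gamma_\infty$, where $\lambda_\infty\ge\cosh t_3$ is a constant and $\gamma_\infty=\gamma(r_*(t_2+1))$ does not depend on $t_3$. Using a partition of unity, fix a metric $g'$ on $M_+^3$ with $g'=dr^2+\gamma_\infty$ for $3\le r\le\frac72$, and then fix $t_3$ so large that $\lambda_\infty^{-2}R(g')\ge R_0$. Choose a diffeomorphism $r\mapsto t$ of $(0,3]$ onto $(-\infty,t_3+2]$ with $t=\log\tan\frac r2$ for $r\le2$ and $t=t_3+2+\lambda_\infty(r-3)$ near $r=3$; its derivative is any positive function with the required form near both ends of $[2,3]$ and integral $t_3+2-t_2$ over $[2,3]$. Let $g_1$ be the pullback of $\bar g$ on $\{0<r\le3\}$ and $\lambda_\infty^2g'$ on $M_+^3$. Near $r=3$ both equal $\lambda_\infty^2(dr^2+\gamma_\infty)$.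
\end{proof}

\section{Lowering the scalar curvature}\label{sec:lower}

The mechanism of Theorem~\ref{thm:torus}, that a volume-preserving shear of the slices contributes $-\operatorname{tr}A^2$ to $R$, can be localized. In the simplest case $g_\nu=dr^2+e^{2b}dy_1^2+e^{-2b}dy_2^2$ with $b=\frac a\nu\sin\nu r$ and $a$ constant, \eqref{eq:scal} gives
\[
R(g_\nu)=-2a^2\cos^2\nu r=-a^2-a^2\cos2\nu r .
\]
For large $\nu$ the metric is $O(1/\nu)$-close to the flat one, while its curvature has dropped by $a^2$ on average. The oscillating part is $-c_d$ times the second derivative of a function of size $\nu^{-2}$, up to sign, so by \eqref{eq:conf} a conformal factor $1+O(\nu^{-2})$ removes it.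

For a general background we need \eqref{eq:scal} for an arbitrary foliation. In a chart $(r,y^1,\dots,y^{d-1})$ any metric has the form $g=N^2dr^2+\gamma_{ij}(dy^i+\beta^idr)(dy^j+\beta^jdr)$ with $N>0$. The unit normal of the slices is $n=N^{-1}(\partial_r-\beta)$, and
\[
A=\frac1{2N}\,\gamma^{-1}(\partial_r\gamma-\mathcal L_\beta\gamma),\qquad H=\operatorname{tr}A=\tfrac12\,n(\log\det\gamma)-N^{-1}\partial_i\beta^i .
\]
The traced Gauss equation reads $R(g)-2\operatorname{Ric}(n,n)=R(\gamma)-H^2+\operatorname{tr}A^2$. Commuting derivatives gives $\operatorname{Ric}(n,n)=\operatorname{div}(\nabla_nn)-n(\operatorname{div}n)-\nabla_an^b\nabla_bn^a$, where $\operatorname{div}n=H$ and $\nabla_an^b\nabla_bn^a=\operatorname{tr}A^2$. From $n^\flat=N\,dr$ we get $(\nabla_nn)^\flat=\iota_n\,dn^\flat=\iota_n(dN\wedge dr)$, so $\nabla_nn=-N^{-1}\nabla^\gamma N$; since $\sqrt{\det g}=N\sqrt{\det\gamma}$, its divergence is $-N^{-1}\Delta_\gamma N$. Together,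
\begin{equation}\label{eq:fol}
R(g)=R(\gamma)-2n(H)-H^2-\operatorname{tr}A^2-2N^{-1}\Delta_\gamma N .
\end{equation}
The only second $r$-derivatives in \eqref{eq:fol} are in $n(H)$, which sees $\gamma$ only through $\det\gamma$. So a fast oscillation in $r$ that preserves $\det\gamma$ produces no term of size $\nu$.

\begin{lemma}\label{lem:lower}
Let $(X,g)$ be a Riemannian manifold of dimension $d\ge3$, $V\subset X$ a coordinate chart, $a\in C_c^\infty(V)$ and $\epsilon>0$. There is a metric $g'$ on $X$ with $g'=g$ off $\operatorname{supp}a$ and $|R(g')-R(g)+a^2|\le\epsilon$.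
\end{lemma}

\begin{proof}
Write $g$ on $V$ as above. Since $d-1\ge2$, Gram--Schmidt applied to $\partial_{y^1},\partial_{y^2}$ gives $\gamma$-orthonormal fields $e_1,e_2$; let $D=e_1\otimes e_1^\flat-e_2\otimes e_2^\flat$. Then $D$ is $\gamma$-symmetric, $\operatorname{tr}D=0$, $\operatorname{tr}D^2=2$, and $D^3=D$. Put
\[
b=\frac{aN}\nu\sin\nu r,\qquad \gamma_\nu=\gamma e^{2bD}=\gamma\big(I+\sinh(2b)\,D+(\cosh(2b)-1)D^2\big),
\]
and let $g_\nu$ have the same $N,\beta$ as $g$ and slice metrics $\gamma_\nu$. All $O(\cdot)$ terms are uniform as $\nu\to\infty$, since $\operatorname{supp}a$ is compact. As $\det\gamma_\nu=\det\gamma$, the terms $H$ and $n(H)$ do not change. The function $b$ and all its $y$-derivatives are $O(1/\nu)$, so the same holds for $\gamma_\nu-\gamma$. Hence $R(\gamma_\nu)$, $\Delta_{\gamma_\nu}N$ and $\mathcal L_\beta\gamma_\nu$ change by $O(1/\nu)$. Further $\partial_rb=aN\cos\nu r+O(1/\nu)$, so $\partial_r\gamma_\nu=\partial_r\gamma+2aN\cos(\nu r)\gamma D+O(1/\nu)$ and $A_\nu=A+a\cos(\nu r)D+O(1/\nu)$.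 By \eqref{eq:fol} and $2\cos^2\nu r=1+\cos2\nu r$,
\[
R(g_\nu)=R(g)-a^2-p_1\cos\nu r-p_2\cos2\nu r+O(1/\nu),\qquad p_1=2a\operatorname{tr}(AD),\quad p_2=a^2 .
\]
Let $w=1+\frac{N^2}{c_d\nu^2}\big(p_1\cos\nu r+\frac14p_2\cos2\nu r\big)$. Then $w=1+O(\nu^{-2})$, the first derivatives of $w$ and all second derivatives except $\partial_r^2w$ are $O(1/\nu)$, and $-c_d\partial_r^2w=N^2(p_1\cos\nu r+p_2\cos2\nu r)+O(1/\nu)$. The inverse and the Christoffel symbols of $g_\nu$ are $O(1)$, and $g_\nu^{rr}=|dr|^2=N^{-2}$. So $-c_d\Delta_{g_\nu}w=p_1\cos\nu r+p_2\cos2\nu r+O(1/\nu)$, and by \eqref{eq:conf} the metric $g'=w^{4/(d-2)}g_\nu$ has $R(g')=R(g)-a^2+O(1/\nu)$. Off $\operatorname{supp}a$ we have $b=0$ and $w=1$. Take $\nu$ large.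
\end{proof}

\begin{corollary}\label{cor:lower}
Let $(X,g)$ have dimension $d\ge3$, and suppose $f=R(g)-R_0$ is nonnegative with compact support. For each $\epsilon>0$ there is a metric $g_\epsilon$ on $X$, equal to $g$ wherever $f=0$, with $|R(g_\epsilon)-R_0|\le\epsilon$.
\end{corollary}

\begin{proof}
We would like $a=\sqrt f$, which need not be smooth where $f=0$. Let $\chi:[0,\infty)\to[0,1]$ be smooth, $0$ on $[0,\epsilon/4]$ and $1$ on $[\epsilon/2,\infty)$, and put $a=\chi(f)\sqrt f$. Then $a$ is smooth, $\operatorname{supp}a\subset\{f\ge\epsilon/4\}$ is compact, and $|f-a^2|\le\epsilon/2$. Choose charts $V_1,\dots,V_l$ and $\psi_j\in C_c^\infty(V_j)$ with $\sum\psi_j^2>0$ on $\operatorname{supp}a$. The functions $a_j=a\psi_j(\sum_i\psi_i^2)^{-1/2}$, extended by zero, lie in $C_c^\infty(V_j)$ and satisfy $\sum a_j^2=a^2$. Apply Lemma~\ref{lem:lower} successively for $j=1,\dots,l$, each time to the current metric, with $a_j$ and error $\epsilon/(2l)$. The result equals $g$ off $\operatorname{supp}a$ and has $|R(g_\epsilon)-R_0-(f-a^2)|\le\epsilon/2$.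
\end{proof}

\section{The model has no static potentials}\label{sec:static}

The linearization $L_gh=\frac d{d\varsigma}\big|_{0}R(g+\varsigma h)$ and its formal $L^2$-adjoint are
\[
L_gh=-\Delta\operatorname{tr}h+\operatorname{div}\operatorname{div}h-\langle h,\operatorname{Ric}\rangle,\qquad L_g^*f=-(\Delta f)g+\nabla^2f-f\operatorname{Ric}.
\]
A \emph{static potential} on an open set $\Omega$ is a nonzero $f$ with $L_g^*f=0$. It obstructs prescribing the scalar curvature locally: $\int fL_gh=\int\langle L_g^*f,h\rangle=0$ for $h$ compactly supported in $\Omega$, so $L_gh=\psi$ has no such solution unless $\int f\psi=0$. Since $\operatorname{tr}L_g^*f=-(d-1)\Delta f-R(g)f$, for $R(g)=R_0$ the equation $L_g^*f=0$ is equivalent to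
\begin{equation}\label{eq:static}
\nabla^2f=f\,(\operatorname{Ric}+d\,g).
\end{equation}
The obstruction does occur for the product example: if $g_Z$ is hyperbolic, then $(dr^2+g_Z)/\sin^2r=dt^2+\cosh^2t\,g_Z=:g$ is hyperbolic, \eqref{eq:static} reads $\nabla^2f=fg$, and $f=\sinh t$ has $\nabla^2f=\ddot f\,dt^2+\dot f\cosh t\sinh t\,g_Z=fg$. The twist removes it.

\begin{lemma}\label{lem:static}
Let $0<r_0<r_1<\pi$. If $f\in W^{2,2}((r_0,r_1)\times T)$ and $L^*_{g_*}f=0$, then $f=0$.
\end{lemma}

\begin{proof}
The trace of \eqref{eq:static} is $\Delta f=d\,f$, so $f$ is smooth by elliptic regularity. Translations of $T$ are isometries and \eqref{eq:static} is linear, so each Fourier component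
\[
(2\pi)^{1-d}\int_Tf(t,x+y)\,e^{-ik\cdot y}\,dy=e^{ik\cdot x}\varphi(t),\qquad k\in\mathbb Z^{d-1},
\]
is a complex solution of \eqref{eq:static}. If $f\ne0$, then for some $k$ there is an interval on which $\varphi$ has no zero. We work on it. Write $g_*=dt^2+\bar\gamma(t)$ with $\bar\gamma=\cosh^2t\,\gamma(r(t))$. By \eqref{eq:model} and \eqref{eq:B}, $A=\frac12\bar\gamma^{-1}\dot{\bar\gamma}$ is block diagonal, with upper $2\times2$ block
\[
A_2=\tanh t\;I+\mathring A_2,\qquad \mathring A_2=\tfrac s2\operatorname{sech}t\,\big(\kappa F(r)-s\Theta\big),\qquad\operatorname{tr}\mathring A_2=0 .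
\]
By \eqref{eq:ric} and \eqref{eq:hess}, the $(t,i)$ components of \eqref{eq:static}, and the $(i,j)$ components with $i$ raised, are
\begin{equation}\label{eq:modes}
\dot\varphi\,k_i=\varphi\,A^j{}_ik_j,\qquad \big((\varphi A)^{\cdot}+H\varphi A-d\varphi I\big)^i{}_j=\varphi\,(\bar\gamma^{-1}k)^ik_j .
\end{equation}

\emph{Case $k_1=k_2=0$.} The upper block of the right side of the second equation vanishes, and the trace-free part of that block is $(\varphi\mathring A_2)^{\cdot}+H\varphi\mathring A_2=0$. So $\varphi\mathring A_2=e^{-\int H}B$ with a constant matrix $B$, and $\kappa F(r)-s\Theta$ is a scalar function times $B$. Its antisymmetric part $-s\Theta$ is constant and nonzero, as $d\ge3$. Hence the scalar function is constant, so $F(r)$ is constant on an interval, which is false.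

\emph{Case $\hat k=(k_1,k_2)=|\hat k|(\cos\vartheta,\sin\vartheta)\ne0$.} The first equation says that $\hat k$ is an eigenvector of $A_2^{\top}$, hence of $\kappa F+s\Theta$. Now $F\hat k=|\hat k|(\sin(\vartheta-r),\cos(\vartheta-r))$, and $\Theta\hat k=|\hat k|(\sin\vartheta,-\cos\vartheta)$ is orthogonal to $\hat k$. Pairing with $\Theta\hat k$ gives $0=|\hat k|^2\big(s-\kappa\cos(r-2\vartheta)\big)$ on an interval of $r$, which is false.
\end{proof}

\section{Localized deformation of scalar curvature}\label{sec:deform}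

Let $\Omega=(r_0,r_1)\times T$ with $0<r_0<r_1<\pi$, and let $K\subset\Omega$ be compact. The following result is proved by a method after Corvino \cite{Corvino}; we give the full argument.

\begin{proposition}\label{prop:deform}
There is $\delta>0$ with this property. If $\hat g$ is a smooth metric on $\overline\Omega$ with $\|\hat g-g_*\|_{C^5(\overline\Omega)}<\delta$ and $R(\hat g)=R_0$ off $K$, then there is a smooth symmetric $2$-tensor $h$ on $\overline\Omega$, vanishing to infinite order on $\partial\Omega$, such that $\hat g+h$ is a metric with $R(\hat g+h)=R_0$.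
\end{proposition}

The equation $L_{\hat g}h=\psi$ is one equation for a whole tensor, and we use this freedom to force decay. We seek $h=\rho L_{\hat g}^*f$ with a weight $\rho$ that vanishes to infinite order on $\partial\Omega$. The equation $L_{\hat g}(\rho L_{\hat g}^*f)=\psi$ is of fourth order, elliptic inside $\Omega$ and degenerate on $\partial\Omega$. We solve it variationally, with no boundary condition, and show that $f$ grows roughly like $\rho^{-1/2}$ at worst; then $h$ decays roughly like $\rho^{1/2}$.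

We use two textbook facts, with $\alpha\in(0,1)$ fixed and $B_a=\{|z|<a\}\subset\mathbb R^d$. Let $\mathcal P=\sum_{|\mu|\le2l}a_\mu\partial^\mu$ be a scalar operator on $B_1$ with $|\sum_{|\mu|=2l}a_\mu\zeta^\mu|\ge\Lambda^{-1}|\zeta|^{2l}$.
\begin{itemize}
\item[(E1)] If the $a_\mu$ are smooth, $v\in L^2$, and $\mathcal Pv\in C^{0,\alpha}$ as distributions, then $v\in C^{2l,\alpha}_{\mathrm{loc}}$.
\item[(E2)] (Interior Schauder estimate, Douglis--Nirenberg.) Let $0<a'<a\le1$ and $\|a_\mu\|_{C^{k,\alpha}(B_a)}\le\Lambda$. If $v\in C^{2l,\alpha}(B_a)$ and $\mathcal Pv\in C^{k,\alpha}(B_a)$, then $\|v\|_{C^{k+2l,\alpha}(B_{a'})}\le C\big(\|\mathcal Pv\|_{C^{k,\alpha}(B_a)}+\|v\|_{L^2(B_a)}\big)$, with $C$ depending only on $d,l,k,\alpha,\Lambda,a,a'$.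
\end{itemize}

\begin{proof}[Proof of Proposition~\ref{prop:deform}]
Norms are taken with the coordinates $(r,x)$, Lebesgue measure and tensor components. Take $\delta\le\delta_0$, with $\delta_0$ so small that all $\hat g$ in question are uniformly comparable to the coordinate metric. In Steps 1--5, constants $C$ depend neither on $\hat g$ nor on the point $p$.

\medskip\noindent\emph{Step 0: weights.} Let $\ell=r_1-r_0$ and
\[
\xi=\frac{(r-r_0)(r_1-r)}\ell,\qquad \rho=e^{-1/\xi}=e^{-1/(r-r_0)}e^{-1/(r_1-r)},\qquad\phi=\tfrac14\xi^2 .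
\]
Then $\xi\le\ell/4<1$, $|\partial_r\xi|\le1$, and $\xi$ lies between the distance to $\partial\Omega$ and half of it. The length $\phi$ is the scale on which $\rho$ is essentially constant. Indeed, let $B(p)$ be the ball of radius $\phi(p)$ about $p\in\Omega$; its closure lies in $\Omega$. On $B(p)$ we have $|\xi-\xi(p)|\le\frac14\xi(p)^2\le\frac14\xi(p)$, hence $|1/\xi-1/\xi(p)|\le\frac13$, and so $\phi/\phi(p)$ and $\rho/\rho(p)$ lie in $[\frac12,2]$. Also $\partial_r^j\rho$ is $\rho$ times a polynomial of degree at most $2j$ in $(r-r_0)^{-1}$ and $(r_1-r)^{-1}$, so $\phi^j|\partial_r^j\rho|\le C_j\rho$. Finally $\rho^{1/2}\phi^{-j}$ is bounded and tends to $0$ at $\partial\Omega$, for every $j$.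

\medskip\noindent\emph{Step 1: unweighted estimate.} For $0\le\varepsilon\le\varepsilon_0=\ell/8$ the set $\Omega_\varepsilon=\{\xi>\varepsilon\}$ is a slab $(r_0+e,r_1-e)\times T$, with $e\in[0,\ell/4]$ continuous in $\varepsilon$. We claim
\begin{equation}\label{eq:unw}
\|f\|_{W^{2,2}(\Omega_\varepsilon)}\le C\|L^*_{g_*}f\|_{L^2(\Omega_\varepsilon)},\qquad f\in W^{2,2}(\Omega_\varepsilon),\quad 0\le\varepsilon\le\varepsilon_0 .
\end{equation}
For any smooth metric $g$ on $\overline\Omega$, $\Delta f=-\frac1{d-1}(\operatorname{tr}L_g^*f+R(g)f)$ and $\nabla^2f=L_g^*f+(\Delta f)g+f\operatorname{Ric}$. So $L_g^*f$ controls the whole Hessian pointwise, and with no boundary condition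
\begin{equation}\label{eq:hessest}
\|f\|_{W^{2,2}(\Omega)}\le C_g\big(\|L_g^*f\|_{L^2(\Omega)}+\|f\|_{W^{1,2}(\Omega)}\big).
\end{equation}
Let $g^\varepsilon$ be the pullback of $g_*$ under the map $\overline\Omega\to\overline{\Omega_\varepsilon}$ that is affine in $r$; it depends continuously on $\varepsilon$ in $C^2(\overline\Omega)$, and pulling back changes norms by bounded factors. If \eqref{eq:unw} fails, there are $\varepsilon_i\to\varepsilon_\infty$ and $f_i$ with $\|f_i\|_{W^{2,2}(\Omega)}=1$ and $L^*_{g^{\varepsilon_i}}f_i\to0$ in $L^2$. Put $g=g^{\varepsilon_\infty}$. The coefficients of the operators converge uniformly, so $L^*_gf_i\to0$. By Rellich's theorem a subsequence is Cauchy in $W^{1,2}$, hence in $W^{2,2}$ by \eqref{eq:hessest} applied to $f_i-f_j$. The limit has norm $1$ and is killed by $L_g^*$; transported to $\Omega_{\varepsilon_\infty}$, it contradicts Lemma~\ref{lem:static}.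

\medskip\noindent\emph{Step 2: weighted estimate.} Let $\mathcal H$ be the Hilbert space of $f\in W^{2,2}_{\mathrm{loc}}(\Omega)$ with $\|f\|_{\mathcal H}^2=\int_\Omega\rho\,(|\partial^2f|^2+|\partial f|^2+f^2)<\infty$. The weight is a superposition of the slabs: the function
\[
\int_0^{\varepsilon_0}\varepsilon^{-2}e^{-1/\varepsilon}\,1_{\Omega_\varepsilon}\,d\varepsilon=e^{-1/\min(\xi,\varepsilon_0)}
\]
is comparable to $\rho$. Squaring \eqref{eq:unw} and integrating against $\varepsilon^{-2}e^{-1/\varepsilon}d\varepsilon$ gives $\|f\|_{\mathcal H}\le C\|\rho^{1/2}L^*_{g_*}f\|_{L^2}$; this is where uniformity in $\varepsilon$ is needed. Pointwise $|(L^*_{\hat g}-L^*_{g_*})f|\le C\delta(|\partial^2f|+|\partial f|+|f|)$, so for $\delta$ small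
\[
C^{-1}\|f\|_{\mathcal H}\le\|\rho^{1/2}L^*_{\hat g}f\|_{L^2}\le C\|f\|_{\mathcal H},\qquad f\in\mathcal H .
\]

\medskip\noindent\emph{Step 3: the linear equation.} Let $\rho^{-1/2}\psi\in L^2(\Omega)$. By Step 2, $(f,\eta)\mapsto\int\rho\langle L^*_{\hat g}f,L^*_{\hat g}\eta\rangle_{\hat g}\,d\mu_{\hat g}$ is an inner product on $\mathcal H$ equivalent to the given one, and $\eta\mapsto\int\psi\eta\,d\mu_{\hat g}$ is a functional of norm at most $C\|\rho^{-1/2}\psi\|_{L^2}$. The Riesz theorem represents it by a unique $f\in\mathcal H$, linear in $\psi$, with $\|f\|_{\mathcal H}\le C\|\rho^{-1/2}\psi\|_{L^2}$. Put $\mathcal G\psi=\rho L_{\hat g}^*f$. Testing with $\eta\in C_c^\infty(\Omega)$ shows $L_{\hat g}\mathcal G\psi=\psi$ as distributions.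

\medskip\noindent\emph{Step 4: pointwise estimates.} The nonlinear problem needs pointwise bounds, and the degeneracy disappears after rescaling each $B(p)$ to unit size. For a function or tensor $v$ let $v_p(z)=v(p+\phi(p)z)$, componentwise, for $z\in B_1$, and let $\|v\|_{j,\alpha;p}=\|v_p\|_{C^{j,\alpha}(B_1)}$. Below, $\phi$ and $\rho$ without subscript mean $\phi(p)$ and $\rho(p)$. Since $g_p$ is $\phi^{-2}$ times the pullback of $g$ under $z\mapsto p+\phi z$,
\begin{equation}\label{eq:scale}
R(g)_p=\phi^{-2}R(g_p),\qquad(L_gh)_p=\phi^{-2}L_{g_p}h_p,\qquad(L_g^*f)_p=\phi^{-2}L^*_{g_p}f_p .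
\end{equation}
By Step 0, $\omega_p=\rho_p/\rho$ lies in $[\frac12,2]$ and is bounded in every $C^j(B_1)$. Let $\mathcal Y$ be the Banach space of $\psi\in C^{0,\alpha}_{\mathrm{loc}}(\Omega)$ with $\|\psi\|_{\mathcal Y}=\sup_p\rho(p)^{-1/2}\|\psi\|_{0,\alpha;p}<\infty$. Then $|\rho^{-1/2}\psi|\le\|\psi\|_{\mathcal Y}$ at each point, so Step 3 applies and $\|f\|_{\mathcal H}\le C\|\psi\|_{\mathcal Y}$. By \eqref{eq:scale},
\[
L_{\hat g_p}\big(\omega_pL^*_{\hat g_p}f_p\big)=\phi^4\rho^{-1}\psi_p\qquad\text{on }B_1 .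
\]
The principal symbol of the left side is $\omega_p\big|\zeta\otimes\zeta-|\zeta|^2\hat g_p\big|^2=(d-1)\omega_p|\zeta|^4$, with norms of $\hat g_p$. The coefficients involve at most four derivatives of $\hat g_p$, so the $C^5$ bound on $\hat g$ bounds them in $C^{0,\alpha}$. By (E1), $f\in C^{4,\alpha}_{\mathrm{loc}}(\Omega)$. Put $\mu_p=\phi^{-d/2}\rho^{-1/2}$. Then $\|f_p\|^2_{L^2(B_1)}=\phi^{-d}\int_{B(p)}f^2\le2\mu_p^2\|f\|_{\mathcal H}^2$, and the right side has $C^{0,\alpha}$ norm at most $\phi^4\rho^{-1/2}\|\psi\|_{\mathcal Y}\le\mu_p\|\psi\|_{\mathcal Y}$. So (E2) gives $\|f_p\|_{C^{4,\alpha}(B_{1/2})}\le C\mu_p\|\psi\|_{\mathcal Y}$.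

The norm of $\mathcal Y$ uses full balls, so we pass from $B_{1/2}$ to $B_1$. For $p'\in B(p)$, the numbers $\phi(p')$ and $\mu_{p'}$ are comparable to $\phi(p)$ and $\mu_p$, so the estimate centered at $p'$ bounds the derivatives of $f_p$ up to order four at the point corresponding to $p'$. For the H\"older quotient at $p',p''\in B(p)$: if $|p'-p''|<\phi(p)/4\le\phi(p')/2$, both points lie in the half ball about $p'$; otherwise the quotient is at most $2\cdot4^\alpha$ times the supremum. The coefficients of $L^*_{\hat g_p}$ are bounded in $C^{2,\alpha}$, and $(\mathcal G\psi)_p=\rho\,\phi^{-2}\omega_pL^*_{\hat g_p}f_p$. With $m=2+\frac d2$ we obtain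
\begin{equation}\label{eq:G}
\|f\|_{4,\alpha;p}\le C\mu_p\|\psi\|_{\mathcal Y},\qquad\|\mathcal G\psi\|_{2,\alpha;p}\le C\tau_p\|\psi\|_{\mathcal Y},\qquad\tau_p=\rho^{1/2}\phi^{-m}.
\end{equation}

\medskip\noindent\emph{Step 5: the nonlinear equation.} Write $R(g)=\mathcal R(j^2g)$, where $j^2g=(g,\partial g,\partial^2g)$ and $\mathcal R$ is smooth where $g$ is positive definite. Let $\mathcal Q(h)=R(\hat g+h)-R(\hat g)-L_{\hat g}h$. For $h=\mathcal G\psi$, $h'=\mathcal G\psi'$ and $h_\upsilon=\upsilon h+(1-\upsilon)h'$, Taylor's formula gives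
\[
\mathcal Q(h)-\mathcal Q(h')=\int_0^1\!\!\int_0^1D^2\mathcal R\big(j^2\hat g+\varsigma\,j^2h_\upsilon\big)\big[j^2h_\upsilon,\,j^2(h-h')\big]\,d\varsigma\,d\upsilon .
\]
By \eqref{eq:G}, $\|j^2\mathcal G\psi\|_{0,\alpha;p}\le C\tau_p\phi^{-2}\|\psi\|_{\mathcal Y}\le C\|\psi\|_{\mathcal Y}$. So there is $\eta_0>0$ such that for $\|\psi\|_{\mathcal Y},\|\psi'\|_{\mathcal Y}\le\eta_0$ the argument of $D^2\mathcal R$ stays in a fixed compact set and is bounded in $\|\cdot\|_{0,\alpha;p}$. Since $C^{0,\alpha}(B_1)$ is an algebra stable under smooth functions,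
\[
\rho^{-1/2}\|\mathcal Q(h)-\mathcal Q(h')\|_{0,\alpha;p}\le C\rho^{1/2}\phi^{-2m-4}\big(\|\psi\|_{\mathcal Y}+\|\psi'\|_{\mathcal Y}\big)\|\psi-\psi'\|_{\mathcal Y}.
\]
The quadratic term gains a spare factor $\rho^{1/2}$, which absorbs all lost powers of $\phi$. Thus $\|\mathcal Q(\mathcal G\psi)-\mathcal Q(\mathcal G\psi')\|_{\mathcal Y}\le C_1(\|\psi\|_{\mathcal Y}+\|\psi'\|_{\mathcal Y})\|\psi-\psi'\|_{\mathcal Y}$. Let $\psi_0=R_0-R(\hat g)=R(g_*)-R(\hat g)$. It vanishes off $K$, and $\rho(p)$ is bounded below when $B(p)$ meets $K$, so $\|\psi_0\|_{\mathcal Y}\le C\|\psi_0\|_{C^1}\le C_0\delta$. If $\eta=2C_0\delta$ satisfies $\eta\le\eta_0$ and $4C_1\eta\le1$, then $\psi\mapsto\psi_0-\mathcal Q(\mathcal G\psi)$ maps the closed ball of radius $\eta$ in $\mathcal Y$ to itself, since $\frac\eta2+C_1\eta^2\le\eta$, with Lipschitz constant $2C_1\eta\le\frac12$. At the fixed point $\psi$, the tensor $h=\mathcal G\psi$ has $|h|\le C\delta$ and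
\[
R(\hat g+h)=R(\hat g)+\psi+\mathcal Q(\mathcal G\psi)=R(\hat g)+\psi_0=R_0 .
\]

\medskip\noindent\emph{Step 6: smoothness and decay.} Constants may now depend on $\hat g$, but not on $p$; the $\hat g_p$ are bounded in every $C^j(B_1)$ because $\hat g$ is smooth on $\overline\Omega$. Normalize $U=\mu_p^{-1}f_p$ and $v=\omega_pL^*_{\hat g_p}U$. Then $h_p=\tau_pv$, and $U$ is bounded in $C^{4,\alpha}(B_1)$ by \eqref{eq:G}. Scalar curvature is quasilinear: with indices running over all coordinates,
\[
R(g)=\mathsf a(g)\cdot\partial^2g+\mathsf b(j^1g),\qquad\mathsf a(g)\cdot\partial^2v=(g^{ik}g^{jl}-g^{ij}g^{kl})\,\partial_i\partial_jv_{kl},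
\]
with $\mathsf b$ smooth. By \eqref{eq:scale}, $R(\hat g_p+\tau_pv)-R(\hat g_p)=\phi^2(\psi_0)_p$. Dividing by $\tau_p$, we get
\[
\mathcal A_pU=\frac{\phi^2}{\tau_p}(\psi_0)_p-\int_0^1\Big(D\mathsf a(\hat g_p+\varsigma h_p)[v]\cdot\partial^2\hat g_p+D\mathsf b\big(j^1\hat g_p+\varsigma\,j^1h_p\big)[j^1v]\Big)d\varsigma ,
\]
where $\mathcal A_p$ is the linear operator $\eta\mapsto\mathsf a(\hat g_p+h_p)\cdot\partial^2(\omega_pL^*_{\hat g_p}\eta)$. For $h_p=0$ its principal symbol is again $(d-1)\omega_p|\zeta|^4$, so it is uniformly elliptic once $\delta$, and with it $|h|$, is small. The first term on the right is bounded in every $C^j$: it vanishes unless $B(p)$ meets $K$, and then $\tau_p$ is bounded below. Let $a_k=\frac12+2^{-k-1}$, and suppose $U$ is bounded in $C^{k+4,\alpha}(B_{a_k})$, as it is for $k=0$. Then $v$ and $h_p$, and so the coefficients of $\mathcal A_p$, are bounded in $C^{k+2,\alpha}(B_{a_k})$, and the right side is bounded in $C^{k+1,\alpha}(B_{a_k})$. By (E2), $U$ is bounded in $C^{k+5,\alpha}(B_{a_{k+1}})$.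 By induction $v$ is bounded in every $C^j(B_{1/2})$. Hence $h$ is smooth in $\Omega$, and $|\partial^jh(p)|\le C_j\rho(p)^{1/2}\phi(p)^{-m-j}\to0$ as $p\to\partial\Omega$, for every $j$.
\end{proof}

The hypothesis $R(\hat g)=R_0$ off $K$ is what places $\psi_0$ in $\mathcal Y$. It cannot be dropped entirely: if $h$ vanishes to infinite order on $\partial\Omega$, so does $R(\hat g)-R_0$.

\section{Proof of the filling proposition}\label{sec:final}

Besides (E2) we use two standard facts. The first is the interior $L^p$ estimate: for a smooth metric, $U'\Subset U$ and $1<p<\infty$, $\|v\|_{W^{2,p}(U')}\le C(\|\Delta v\|_{L^p(U)}+\|v\|_{L^p(U)})$. The second is monotone iteration. Let $(Y,g)$ be compact with boundary, $\mathcal N$ smooth on $Y\times(0,\infty)$, and $0<u_-\le1\le u_+$ constants with $\mathcal N(\cdot,u_-)\le0\le\mathcal N(\cdot,u_+)$. Then there is a smooth $u$ with $c_d\Delta_gu=\mathcal N(\cdot,u)$, $u=1$ on $\partial Y$, and $u_-\le u\le u_+$. It is the limit of the decreasing sequence $u_0=u_+$, $(\Lambda-c_d\Delta_g)u_{i+1}=\Lambda u_i-\mathcal N(\cdot,u_i)$,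 $u_{i+1}|_{\partial Y}=1$, where $\Lambda>0$ makes $u\mapsto\Lambda u-\mathcal N(\cdot,u)$ nondecreasing on $[u_-,u_+]$.

\begin{proof}[Proof of Proposition~\ref{prop:fill}]
Take $g_1$ from Lemma~\ref{lem:extend}. The function $R(g_1)-R_0\ge0$ vanishes for $0<r\le2$, so its support lies in the compact set $M_+^2$. For $0<\epsilon<1$, Corollary~\ref{cor:lower} gives $g_\epsilon$ on $M_+$ with $g_\epsilon=g_*$ for $0<r\le2$ and $|R(g_\epsilon)-R_0|\le\epsilon$.

By \eqref{eq:conf}, $R(u^{4/(d-2)}g_\epsilon)=R_0$ means $c_d\Delta_{g_\epsilon}u=\mathcal N(\cdot,u):=u\big(R(g_\epsilon)+d(d-1)u^{q-1}\big)$. Because $R_0$ is negative and $R(g_\epsilon)$ is close to it, constants close to $1$ are barriers: for $u_\pm=(1\pm\epsilon)^{1/(q-1)}$,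
\[
\pm\mathcal N(\cdot,u_\pm)/u_\pm=\pm\big(R(g_\epsilon)-R_0\big)+d(d-1)\epsilon\ge\big(d(d-1)-1\big)\epsilon>0 .
\]
Monotone iteration on $Y=M_+^{1/2}$ gives a smooth solution $u_\epsilon$ with $u_-\le u_\epsilon\le u_+$, so $u_\epsilon\to1$ uniformly as $\epsilon\to0$.

The metrics $g_\epsilon$ oscillate more and more as $\epsilon\to0$, but on $\{\frac12<r<2\}$ they equal the fixed metric $g_*$, and there $\Delta_{g_*}(u_\epsilon-1)=\frac{d(d-2)}4(u_\epsilon^q-u_\epsilon)$. The right side tends to $0$ uniformly, so the $L^p$ estimate with $p>d$ and Sobolev embedding give $u_\epsilon\to1$ in $C^{1}$, hence in $C^{0,\alpha}$, on compact subsets. If $u_\epsilon\to1$ in $C^{k,\alpha}$ on compact subsets, the right side tends to $0$ in the same sense, and (E2) gives convergence in $C^{k+2,\alpha}$. So $u_\epsilon\to1$ in $C^5$ on $\{1\le r\le\frac32\}$.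

Let $\Omega=\{1<r<\frac32\}$ and $K=\{1.1\le r\le1.4\}$, let $\chi(r)\in[0,1]$ be smooth, $0$ for $r\le1.1$ and $1$ for $r\ge1.4$, and put $\hat g=(1-\chi+\chi u_\epsilon)^{4/(d-2)}g_*$ on $\overline\Omega$. Off $K$, $\hat g$ equals $g_*$ or $u_\epsilon^{4/(d-2)}g_\epsilon$, so $R(\hat g)=R_0$ there; and $\hat g\to g_*$ in $C^5(\overline\Omega)$. For $\epsilon$ small, Proposition~\ref{prop:deform} applies on each of the finitely many components of $\Omega$ and gives $h$. Define
\[
G_+=\begin{cases}g_*&\text{on }\{0<r\le1\},\\ \hat g+h&\text{on }\{1<r<\frac32\},\\ u_\epsilon^{4/(d-2)}g_\epsilon&\text{on }M_+^{3/2}.\end{cases}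
\]
Near $r=1$ and $r=\frac32$ the metric $\hat g$ agrees with the neighboring formula, and $h$ vanishes there to infinite order, so $G_+$ is smooth. On each piece $R(G_+)=R_0$.
\end{proof}

\begin{thebibliography}{9}
\bibitem{Corvino} Corvino, \emph{Comm. Math. Phys.} 214 (2000).
\bibitem{GW} A. Rod Gover and Andrew Waldron, \emph{Singular Yamabe and Obata Problems}, arXiv:1912.13114 (2019).
\end{thebibliography}
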